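# Non-uniform lattices in the automorphism groups of Baumslag–Solitar complexes

## 1. A ladder of finite groups acting on $T_{2,2}\times\mathbb R$

Let $T_{2,2}$ be the directed tree in which every vertex has two incoming and two outgoing edges. Give $\mathbb R$ the vertex set $\mathbb Z$, and let $Y=T_{2,2}\times\mathbb R$ with the product cell structure, so that all $2$-cells are squares. We build by hand a group acting on $Y$ with finite stabilizers and infinitely many vertex orbits, and we measure how large its quotient is.

We use Bass–Serre theory in the following form. A *graph of groups* is a connected directed graph with a group $A_x$ for each vertex $x$ and, for each edge $e:x\to y$, a group $A_e$ with injective homomorphisms $A_e\to A_x$ and $A_e\to A_y$. The index of the image of $A_e$ in $A_x$ (in $A_y$) is called the index of $e$ at its origin (at its end). The fundamental group $\Lambda$ acts on the Bass–Serre tree, a directed tree, preserving directions. The quotient is the given graph, and the stabilizers of the vertices over $x$ and of the edges over $e$ are conjugates of $A_x$ and of $A_e$. At a tree vertex over $x$, the number of leaving tree edges over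 $e:x\to y$ equals the index of $e$ at its origin. At a tree vertex over $y$, the number of entering tree edges over $e$ equals the index of $e$ at its end.

Now take vertices $a_k,b_k$ for $k\ge 0$, both carrying $E_k=(\mathbb Z/2)^{k+1}$, where $E_{k-1}\subset E_k$ as the first $k$ coordinates. The edges are the *rungs* $a_k\to b_k$ with group $E_k$; the *rails* $a_{k-1}\to a_k$ and $b_k\to b_{k-1}$ for $k\ge1$, with group $E_{k-1}$; and one edge $\varepsilon:b_0\to a_0$ with trivial group. All maps are identities or inclusions. Count indices:

- At $a_k$: out, the rung and the rail to $a_{k+1}$ have index $1$ each, total $2$. In, the rail from $a_{k-1}$ has index $[E_k:E_{k-1}]=2$ (for $k\ge 1$), or $\varepsilon$ has index $|E_0|=2$ (for $k=0$).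
- At $b_k$: in, the rung and the rail from $b_{k+1}$ have index $1$ each. Out, the rail to $b_{k-1}$ has index $2$, or, for $k=0$, $\varepsilon$ has index $2$.

So the Bass–Serre tree is $T_{2,2}$. The action of $\Lambda$ is faithful, because an element acting trivially fixes a lift of $\varepsilon$, whose stabilizer is trivial. The vertex orbits are the $a_k$ and $b_k$, infinitely many, and
$$\sum_{v\in\Lambda\backslash VT_{2,2}}\frac1{|\Lambda_v|}=\sum_{k\ge0}\frac{2}{2^{k+1}}=2 .$$

Let $\Lambda\times\mathbb Z$ act on $Y=T_{2,2}\times\mathbb R$, with $\mathbb Z$ translating $\mathbb R$. The stabilizer of a vertex $(v,k)$ is $\Lambda_v\times 0$, and the vertex orbits correspond to those of $\Lambda$ on $T_{2,2}$. So the quotient has infinitely many vertices, but weighted by $1/|\text{stabilizer}|$ they have total mass $2$. We shall see that this makes $\Lambda\times\mathbb Z$ a lattice in the automorphism group of $Y$ whose quotient has finite volume and is not compact.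

We shall also see that $Y$ is the complex $X_{2,2}$ in a family $X_{m,n}$ attached to the Baumslag–Solitar groups $BS(m,n)$. In $X_{m,n}$ with $m\neq n$ the lines are stretched as one moves through the tree, and there is no action of $\Lambda\times\mathbb Z$ of this kind. Max Forester's "Incommensurable lattices in Baumslag-Solitar complexes", arXiv:2207.14703 (2022), asks: does $\mathrm{Aut}(X_{m,n})$ contain non-uniform lattices? We shall answer this for every pair $(m,n)$.

## 2. The complexes $X_{m,n}$, lattices, and covolume

Let $m,n\geq 1$ be integers, $d=\gcd(m,n)$, and write $m=dm'$, $n=dn'$ with $\gcd(m',n')=1$. Let $BS(m,n)=\langle a,t\mid t^{-1}a^nt=a^m\rangle$.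

**The complex.** Let $C=\mathbb R/\mathbb Z$ with one vertex, the image of $0$, and one edge. Let $S=S_{m,n}=\mathbb R\times[0,1]$ with vertices $(i/n,0)$ and $(i/m,1)$ for $i\in\mathbb Z$; with edges the segments between consecutive vertices on the bottom and on the top side, and the vertical segments $\{j/d\}\times[0,1]$, $j\in\mathbb Z$; and with $2$-cells the rectangles $[j/d,(j+1)/d]\times[0,1]$. Each rectangle has $n'$ bottom edges and $m'$ top edges. Let $Z_{m,n}$ be obtained from the annulus $S/(x,s)\sim(x+1,s)$ by gluing the bottom circle to $C$ via $x\mapsto nx$ and the top circle to $C$ via $x\mapsto mx$. It is a finite complex with one vertex, homeomorphic to the standard presentation complex, and $\pi_1(Z_{m,n})\cong BS(m,n)$. Its universal cover is $X_{m,n}$. The lifts of $C$ are the *branching lines*, copies of $\mathbb R$ with vertex set $\mathbb Z$; the lifts of $S$ are the *strips*. Branching lines correspond to the vertices, and strips to the edges, of the Bass–Serre tree $T_{m,n}$, in which every vertex has $m$ incoming and $n$ outgoing edges; we direct an edge from the bottom line of its strip to the top line. The space $X_{m,n}$ is homeomorphic to $T_{m,n}\times\mathbb R$.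 The group $BS(m,n)$ acts freely on $X_{m,n}$, simply transitively on vertices, and preserves the directions on $T_{m,n}$.

For example, $Z_{1,1}$ is a torus made of one square, and $X_{1,1}$ is the plane tiled by unit squares. For $(m,n)=(2,4)$ each rectangle has two bottom edges and one top edge.

**The group.** Let $G=\mathrm{Aut}(X_{m,n})$ be the group of combinatorial automorphisms, regarded as permutations of cells and affine on cells, with the compact-open topology. This is the topology of pointwise convergence on cells, and it is second countable. A vertex stabilizer $G_x$ is open by definition. It is compact: since $X_{m,n}$ is connected and locally finite, each cell has a finite $G_x$-orbit, and $G_x$ is a closed subgroup of the product of the finite symmetric groups on these orbits.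

**Definition.** A *lattice* in $G$ is a discrete subgroup $\Gamma$ such that $G/\Gamma$ carries a non-zero finite $G$-invariant Borel measure. It is *uniform* if $G/\Gamma$ is compact, and *non-uniform* otherwise.

The group $BS(m,n)$ is a uniform lattice in $G$. For $\Gamma\le G$ with finite vertex stabilizers put
$$\mathrm{covol}(\Gamma)=\sum_{x\in\Gamma\backslash V(X_{m,n})}\frac1{|\Gamma_x|}\in(0,\infty].\tag{1}$$
Thus $\mathrm{covol}(BS(m,n))=1$.

**Theorem A.** $\mathrm{Aut}(X_{m,n})$ contains a non-uniform lattice if and only if $\gcd(m,n)\ge2$.

**Theorem B.** If $\gcd(m,n)\ge2$, then for every real $r>0$ there is a non-uniform lattice in $\mathrm{Aut}(X_{m,n})$ of covolume exactly $r$. Consequently there are uncountably many non-uniform lattices that are pairwise non-commensurable, even up to conjugation in $\mathrm{Aut}(X_{m,n})$.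

**Theorem C.** Let $\gcd(m,n)\ge2$ and let $\Gamma$ be a lattice in $\mathrm{Aut}(X_{m,n})$. The following are equivalent: (i) $\Gamma$ is uniform; (ii) $\Gamma$ is finitely generated; (iii) the finite subgroups of $\Gamma$ have bounded order. In particular a non-uniform lattice is never finitely generated, never virtually torsion-free, and never abstractly commensurable to a uniform lattice.

Two counting lemmas replace measures by sums over orbits.

**Lemma 1.** Let $\Gamma$ act on a set $V$ with finite stabilizers, and let $\Delta\le\Gamma$ have finite index. Then
$$\sum_{y\in\Delta\backslash V}\frac1{|\Delta_y|}=[\Gamma:\Delta]\sum_{x\in\Gamma\backslash V}\frac1{|\Gamma_x|}.\tag{2}$$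

**Proof.** It suffices to treat one orbit $V=\Gamma x$. The map $\Delta\backslash\Gamma\to\Delta\backslash V$, $\Delta\gamma\mapsto\Delta\gamma x$, is onto, and its fibers are the orbits of $\Gamma_x$ acting on $\Delta\backslash\Gamma$ from the right. The fiber containing $\Delta\gamma$ has $|\Gamma_x|/|\Gamma_x\cap\gamma^{-1}\Delta\gamma|$ elements, and conjugation by $\gamma$ turns $\Gamma_x\cap\gamma^{-1}\Delta\gamma$ into $\Gamma_{\gamma x}\cap\Delta=\Delta_{\gamma x}$. Adding the fiber sizes gives $[\Gamma:\Delta]=\sum_{y}|\Gamma_x|/|\Delta_y|$. $\square$

**Lemma 2.** A subgroup $\Gamma\le G$ is discrete iff all vertex stabilizers $\Gamma_x$ are finite. A discrete $\Gamma$ is a lattice iff $\mathrm{covol}(\Gamma)<\infty$, and $G/\Gamma$ is compact iff $\Gamma\backslash V(X_{m,n})$ is finite.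

**Proof.** A discrete subgroup is closed, so if $\Gamma$ is discrete, then $\Gamma\cap G_x$ is discrete and closed in the compact group $G_x$, hence finite. Conversely, if $\Gamma\cap G_x$ is finite, then, $G$ being Hausdorff, some neighborhood of $1$ inside the open group $G_x$ meets $\Gamma$ only in $1$.

Let $\Gamma$ be discrete. A locally compact group containing a lattice is unimodular (Raghunathan, *Discrete Subgroups of Lie Groups*, Remark 1.9); since $G$ contains the lattice $BS(m,n)$, it has a two-sided invariant Haar measure $\mu$. This induces an invariant Radon measure $\nu$ on $G/\Gamma$, unique up to scale. A finite Borel measure on this second countable locally compact space is Radon, so a finite invariant measure is a multiple of $\nu$. Hence $\Gamma$ is a lattice iff $\nu(G/\Gamma)<\infty$.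

Fix a vertex $x$. The space $G/\Gamma$ is the disjoint union of the compact open sets $G_xg\Gamma/\Gamma$, one for each double coset in $G_x\backslash G/\Gamma$. For $k,k_1\in G_x$ we have $kg\Gamma=k_1g\Gamma$ iff $k^{-1}k_1\in G_x\cap g\Gamma g^{-1}$, so the map $G_xg\to G_xg\Gamma/\Gamma$ is $|G_x\cap g\Gamma g^{-1}|$-to-one. This number equals $|g^{-1}G_xg\cap\Gamma|=|\Gamma_{g^{-1}x}|$. By right invariance $\mu(G_xg)=\mu(G_x)$, so
$$\nu(G_xg\Gamma/\Gamma)=\frac{\mu(G_x)}{|\Gamma_{g^{-1}x}|}.$$
Since $G$ is transitive on vertices, $G_xg\Gamma\mapsto\Gamma g^{-1}x$ is a bijection from double cosets to $\Gamma$-orbits of vertices. Summing, $\nu(G/\Gamma)=\mu(G_x)\,\mathrm{covol}(\Gamma)$. Finally, a disjoint union of non-empty compact open sets is compact iff there are finitely many of them. $\square$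

## 3. Residue classes along a branching line

To construct lattices we need to recognize $X_{m,n}$ when we meet it in disguise. The local data to record is where the vertical edges of each strip are attached. Note first that rescaling $x$ by $d$ gives $S_{m,n}\cong S_{m',n'}$: both are rows of rectangles with $n'$ bottom and $m'$ top edges.

**Definition.** An *$(m,n)$-strip complex* consists of a directed tree $\mathcal T$ and a complex $W$ obtained from disjoint lines $L_u=\mathbb R$ with vertex set $\mathbb Z$ ($u\in V\mathcal T$) by attaching, for each edge $e:u\to v$, a copy $S_e$ of $S$ via cellular isomorphisms $\mathbb R\times0\to L_u$ and $\mathbb R\times1\to L_v$. The feet of the vertical edges of $S_e$ are spaced $n'$ apart on $L_u$ and $m'$ apart on $L_v$, so they form a residue class $\rho^-(e)\in\mathbb Z/n'$ in $L_u$ and a residue class $\rho^+(e)\in\mathbb Z/m'$ in $L_v$. We require: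

(∗) for each $u$, every class in $\mathbb Z/n'$ is $\rho^-(e)$ for exactly $d$ edges $e$ leaving $u$, and every class in $\mathbb Z/m'$ is $\rho^+(e)$ for exactly $d$ edges $e$ entering $u$.

For $(m,n)=(2,4)$ we have $d=2$, $m'=1$, $n'=2$. At each line four strips leave, two with feet at the even integers and two with feet at the odd integers, and two strips enter, with feet at all integers.

**Lemma 3.** (a) $X_{m,n}$ is an $(m,n)$-strip complex over $T_{m,n}$. (b) Any two $(m,n)$-strip complexes are isomorphic.

**Proof of (a).** We verify (∗). Let $L\cong\mathbb R$ be a branching line, covering $C$ by $y\mapsto y\bmod1$. A lift $S\to X_{m,n}$ of $S\to Z_{m,n}$ is determined by the image of $(0,0)$. So the lifts with bottom side in $L$ are given on the bottom by $x\mapsto nx+c$, one for each $c\in\mathbb Z$. Suppose two such lifts $f,f'$ have the same image strip. If $f(p)=f'(p')$ with $p$ interior, then $p,p'$ have the same image in the open annulus, so $p'=p+(k,0)$ for some $k\in\mathbb Z$, and uniqueness of lifts shows that $f$ is $f'$ precomposed with the shift by $k$. Conversely, lifts differing by such a shift have the same image. Hence two lifts give the same strip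 iff $c\equiv c'\bmod n$, and the strips leaving $L$ are indexed by $c\in\mathbb Z/n$. The strip $c$ has feet at $nj/d+c=c+n'j$, that is, at the class $c\bmod n'$, and each class mod $n'$ comes from exactly $d$ values $c\in\mathbb Z/n$. The top side is identical, with $m,m'$ in place of $n,n'$.

**Proof of (b).** Let $W,\overline W$ be strip complexes over $\mathcal T,\overline{\mathcal T}$. Choose base vertices, and let $W_k,\overline W_k$ be the unions of the lines and strips over the balls of radius $k$. Start with any cellular isomorphism $\varphi_0$ of the base lines. Suppose $\varphi_k:W_k\to\overline W_k$ is an isomorphism that maps lines to lines and strips to strips and preserves directions. Let $u$ be a vertex at distance $k$ from the base, and $\bar u$ its image. The map $L_u\to L_{\bar u}$ has the form $y\mapsto\pm y+c$, so it permutes the residue classes mod $n'$ and those mod $m'$. For $k\ge1$ it carries the direction and class of the edge at $u$ toward the base to those of the corresponding edge at $\bar u$. By (∗) the remaining edges at $u$ and at $\bar u$ can be matched compatibly with direction and class. Let $e,\bar e$ be matched; say both are leaving, the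 entering case being the same. In the coordinate $x$ of the strips, the map of bottom sides sends the feet $\frac1d\mathbb Z$ to $\frac1d\mathbb Z$, so it is $x\mapsto\pm x+j/d$ with $j\in\mathbb Z$. It extends to the cellular isomorphism $(x,s)\mapsto(\pm x+j/d,s)$ from $S_e$ to $S_{\bar e}$; on the top, vertices go to vertices because $\pm\frac im+\frac jd=\frac{\pm i+m'j}{m}$. This determines the map on the far line. Different edges lead to different new lines, so we obtain $\varphi_{k+1}$. The union of the $\varphi_k$ is the required isomorphism. $\square$

**The case $m=n=d$.** Here $m'=n'=1$, there is only one residue class, and $S$ is a row of squares. The product $T_{d,d}\times\mathbb R$ satisfies (∗) trivially, so $X_{d,d}\cong T_{d,d}\times\mathbb R$. In particular $Y=X_{2,2}$, and by Lemma 2 the group $\Lambda\times\mathbb Z$ of Section 1 is a non-uniform lattice of covolume $2$.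

**Lemma 4.** Suppose $(m,n)\ne(1,1)$. Then $G$ permutes the branching lines and the strips, and so acts on the undirected tree $T_{m,n}$. If $m\ne n$, then $G$ preserves the directions on $T_{m,n}$.

**Proof.** Near a point of a branching line, $X_{m,n}$ consists of $m+n\ge3$ half-disks glued along their diameters, so the branching lines form the non-manifold locus. Automorphisms preserve it; they permute its components, which are the lines, and the closures of the components of its complement, which are the strips. If $m\ne n$, then $m'\ne n'$, so the bottom and top sides of a rectangle have different numbers of edges, and no automorphism sends a bottom side to a top side. $\square$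

**The coprime half of Theorem A.** Let $d=1$. We first show that $G$ is discrete. If $(m,n)\ne(1,1)$, then $m\neq n$. Let $g$ fix both ends of one edge of a branching line $L$. Then $g$ fixes $L$ pointwise. By (∗) with $d=1$, a strip at $L$ is determined by its direction and residue class, so by Lemma 4 each strip at $L$ is mapped to itself. As $g$ fixes one side of the strip pointwise, it fixes its rectangles and hence the strip pointwise, and so the line on the other side. Continuing through the tree, $g=1$. If $m=n=1$, an automorphism of the square tiling fixing the four vertices of one square fixes every adjacent square in the same way, hence everything. In both cases an open subgroup of $G$ is trivial, so $G$ is discrete.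

If $\Gamma$ is a lattice, then $G/\Gamma$ is a discrete transitive $G$-space with a non-zero finite invariant measure. All points have equal mass, so $G/\Gamma$ is finite and $\Gamma$ is uniform. Hence for $\gcd(m,n)=1$ there are no non-uniform lattices. From now on $d\ge2$.

## 4. An obstruction on $T_{m,n}$ for $m\ne n$

After Section 1, a sensible plan for general $(m,n)$ is this: find a group $\Lambda$ acting on $T_{m,n}$, preserving directions, with finite vertex stabilizers, infinitely many orbits and $\sum1/|\Lambda_v|<\infty$, and then let it act on $X_{m,n}\cong T_{m,n}\times\mathbb R$ together with translations of the line. For $m\ne n$ the plan fails before any lifting is attempted.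

**Proposition 5.** Let $\Lambda$ act on $T_{m,n}$, preserving directions, with finite vertex stabilizers and $c=\sum_{v\in\Lambda\backslash VT_{m,n}}1/|\Lambda_v|<\infty$. Then $m=n$.

**Proof.** We compute $\sum_{e\in\Lambda\backslash ET_{m,n}}1/|\Lambda_e|$ in two ways. Group the edges by their origin. For an edge $e$ leaving $v$ the $\Lambda_v$-orbit of $e$ has $|\Lambda_v|/|\Lambda_e|$ elements, so the $\Lambda_v$-orbits of edges leaving $v$ contribute $\sum|\text{orbit}|/|\Lambda_v|=n/|\Lambda_v|$. The total is $nc$. Grouping by the end of the edge instead gives $mc$. Since $0<c<\infty$, $m=n$. $\square$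

The lattice $BS(m,n)$ avoids the obstruction because its stabilizers on the tree are infinite cyclic: the imbalance between $m$ and $n$ is absorbed by the stretching of the lines. So for $m\ne n$ we must keep a Baumslag–Solitar group to handle the stretching, and put the ladder somewhere else.

Condition (∗) shows where. In $X_{m,n}$ a strip leaving a line is recorded by two pieces of data: a residue class in $\mathbb Z/n'$, and a choice among the $d$ strips with that class. Entering strips have a class in $\mathbb Z/m'$ and, again, $d$ choices. The classes alone are the data of $X_{m',n'}$, where $\gcd(m',n')=1$ and everything is rigid; this is where $BS(m',n')$ acts and all the stretching takes place. The choices alone look like $T_{d,d}$, which has $d$ edges out and $d$ in: it is *balanced*, so Proposition 5 does not forbid ladders there. We shall build lattices on $T_{d,d}$, and then recover $X_{m,n}$ by traveling in $T_{m',n'}$ and $T_{d,d}$ simultaneously.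

## 5. Groups on $T_{d,d}$ with prescribed covolume

Write $D=T_{d,d}$ and $F=\mathbb Z/d$.

**Proposition 6.** Let $d\ge2$ and $r>0$. There is a group $\Lambda$ of direction-preserving automorphisms of $D$ with finite vertex stabilizers, infinitely many vertex orbits, and $\sum_{v\in\Lambda\backslash VD}1/|\Lambda_v|=r$.

The ladder of Section 1 has mass $2$. To reach every $r$ we insert extra vertices into one rail: a vertex with group of order $d^{N+k}$ adds $d^{-N-k}$ to the sum, so the numbers of inserted vertices can serve as the digits of a base-$d$ expansion.

**Step 1: the digits.** *This step fixes how many vertices to insert.* Choose $N\ge1$ with $d^Nr\ge\frac{2d}{d-1}$, and write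
$$d^Nr-\frac{2d}{d-1}=\sum_{k\ge0}j_kd^{-k},\qquad j_0\in\mathbb Z_{\ge0},\quad j_k\in\{0,\dots,d-1\}\ (k\ge1).\tag{3}$$

**Step 2: the graph of groups.** *This step defines the extended ladder.* Let $E_k=F^{N+k}$, with $E_k\subset E_{k+1}$ as the first $N+k$ coordinates, of index $d$. The vertices are $a_k,b_k$ ($k\ge0$) and $c_{k,i}$ ($k\ge0$, $1\le i\le j_k$); those with first index $k$ carry $E_k$. The directed edges are:

1. $a_k\to b_k$: $d-1$ edges with group $E_k$, both maps the identity.
2. For $k\ge1$, along the chain $a_{k-1}\to c_{k,1}\to\dots\to c_{k,j_k}\to a_k$: the first step is one edge with group $E_{k-1}$, the identity at $a_{k-1}$ and the inclusion (index $d$) at its end. Every later step consists of $d$ parallel edges with group $E_k$ and identity maps. If $j_k=0$, the chain is just the first step $a_{k-1}\to a_k$.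
3. $b_k\to b_{k-1}$ for $k\ge1$: one edge with group $E_{k-1}$, the inclusion (index $d$) at $b_k$ and the identity at $b_{k-1}$.
4. Along the chain $b_0\to c_{0,1}\to\dots\to c_{0,j_0}\to a_0$: the last step is a single edge $\varepsilon$ with group $F^{N-1}$ and maps $\sigma^-(x)=(x,0)$ at its origin and $\sigma^+(x)=(0,x)$ at $a_0$, both of index $d$ in $E_0=F^N$. Every earlier step consists of $d$ parallel edges with group $E_0$ and identity maps. If $j_0=0$, the chain is just $\varepsilon:b_0\to a_0$.

For $d=2$, $r=2$, $N=1$ the left side of (3) is $4-4=0$, so all $j_k=0$ and we have the ladder of Section 1. For $d=2$, $r=3$, $N=1$ it is $6-4=2$; taking $j_0=2$ inserts two vertices with group $\mathbb Z/2$ between $b_0$ and $a_0$, and the mass becomes $2+\frac12+\frac12=3$.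

**Step 3: the tree is $D$.** *This step checks the degrees.* The graph is connected. At each vertex the indices of the outgoing edges sum to $d$, and so do those of the incoming edges:

- $a_k$: out, $d-1$ rungs and the first edge of the next chain, all of index $1$, total $(d-1)+1$. In, a single edge of index $d$ (if $j_k=0$, or if $k=0$, when it is $\varepsilon$), and otherwise $d$ edges of index $1$.
- $b_k$: in, $d-1$ rungs and the edge from $b_{k+1}$, total $(d-1)+1$. Out, for $k\ge1$ the edge to $b_{k-1}$ of index $d$; for $k=0$ either $\varepsilon$ of index $d$ (if $j_0=0$) or $d$ edges of index $1$.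
- $c_{k,i}$: in, one edge of index $d$ if $k\ge1$ and $i=1$, and otherwise $d$ edges of index $1$. Out, the edge $\varepsilon$ of index $d$ if $k=0$ and $i=j_0$, and otherwise $d$ edges of index $1$.

Hence every vertex of the Bass–Serre tree has $d$ outgoing and $d$ incoming edges, and the tree is $D$. Let $\Lambda$ be the fundamental group. It acts on $D$ preserving directions, with stabilizers isomorphic to the finite groups $E_k$ and infinitely many vertex orbits.

**Step 4: the covolume.** *This step computes the sum.* There are $2+j_k$ vertices with first index $k$, so by (3)
$$\sum_{v\in\Lambda\backslash VD}\frac1{|\Lambda_v|}=\sum_{k\ge0}(2+j_k)d^{-N-k}=d^{-N}\Bigl(\frac{2d}{d-1}+\sum_{k\ge0}j_kd^{-k}\Bigr)=r.$$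

**Step 5: the action is faithful.** *This step makes $\Lambda$ a group of automorphisms and explains the shift in $\varepsilon$.* If we had used $\sigma^-$ at both ends of $\varepsilon$, the subgroup $F^{N-1}\times0$ would lie in every edge group, compatibly with all the maps; it would be normal in $\Lambda$ and act trivially on $D$, which for $N\ge2$ would spoil faithfulness. With the shift, let $K$ be the kernel of the action. One edge $a_0\to b_0$ and one edge from each step of the chain in 4 except $\varepsilon$ form a path through $a_0,b_0,c_{0,1},\dots,c_{0,j_0}$. Extend this path to a maximal tree. It does not contain $\varepsilon$, whose two ends are already joined by the path. The edges of the path carry identity maps of $E_0$, so the vertex groups at $a_0,b_0,c_{0,i}$ become one and the same copy of $F^N$ in $\Lambda$. Let $s$ be the stable letter of $\varepsilon$, so that $s^{-1}\sigma^-(x)s=\sigma^+(x)$ for $x\in F^{N-1}$. Since $K$ fixes every edge of $D$, it lies in the edge group of $\varepsilon$, so $K=\sigma^-(M)$ for some $M\le F^{N-1}$. Since $K$ is normal, $K=s^{-1}Ks=\sigma^+(M)$. So every element of $K$ has last coordinate $0$, and $K$ is preserved by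 the shift
$$(x_1,\dots,x_{N-1},0)\mapsto(0,x_1,\dots,x_{N-1}).$$
If some non-zero element of $K$ had its last non-zero coordinate in position $p$, then after $N-p$ shifts we would have an element of $K$ with non-zero last coordinate, a contradiction. So $K=1$. $\square$

## 6. Traveling in $T_{m',n'}$ and $T_{d,d}$ at the same height

Let $d=\gcd(m,n)\ge2$, $r>0$, and $\Lambda$ as in Proposition 6. Put $X'=X_{m',n'}$, $T'=T_{m',n'}$, $B=BS(m',n')$. The group $B$ acts freely on $X'$, simply transitively on its vertices, and preserves the directions on $T'$.

**Step 1: heights.** *This step gives the condition that synchronizes the two trees.* Choose functions $h':VT'\to\mathbb Z$ and $h:VD\to\mathbb Z$ that increase by $1$ along each directed edge; they exist because $T'$ and $D$ are trees. A direction-preserving automorphism changes the height by a constant, so there are homomorphisms $\chi':B\to\mathbb Z$ and $\chi:\Lambda\to\mathbb Z$ with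
$$h'(gu)=h'(u)+\chi'(g),\qquad h(\lambda v)=h(v)+\chi(\lambda).\tag{4}$$

**Step 2: the graph $Q$.** *This step pairs the two kinds of data.* The vertices of $Q$ are the pairs $(u,v)\in VT'\times VD$ with $h'(u)=h(v)$, and its edges $(u,v)\to(u_1,v_1)$ are the pairs of edges $e:u\to u_1$, $f:v\to v_1$. The edges leaving (entering) $(u,v)$ are exactly the pairs $(e,f)$ of edges leaving (entering) $u$ and $v$. So each vertex has $n'd=n$ outgoing and $m'd=m$ incoming edges.

*$Q$ is connected.* Let $(u,v),(u_1,v_1)\in VQ$. Follow a path in $T'$ from $u$ to $u_1$, and at the same time follow in $D$ a path from $v$ with the same up/down pattern; this is possible since all in- and out-degrees are positive. It joins $(u,v)$ to some $(u_1,v_2)$. Now follow a path in $D$ from $v_2$ to $v_1$, and in $T'$ move with the same pattern along a fixed bi-infinite directed line through $u_1$. Since $h(v_2)=h'(u_1)=h(v_1)$, the net change of height is $0$, and the motion in $T'$ ends at $u_1$. So $(u_1,v_2)$ is joined to $(u_1,v_1)$.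

The graph $Q$ has the right degrees, but in general it is not a tree. For $n'\ge2$, let $e_1:u\to u_1$ and $e_2:u\to u_2$ be distinct edges of $T'$, and let $f:v\to v_1$ and $f_0:v_0\to v_1$ be distinct edges of $D$ with $h(v)=h(v_0)=h'(u)$. Then $(u,v),(u_1,v_1),(u,v_0),(u_2,v_1)$ are the successive vertices of a closed path with the four distinct edges $(e_1,f),(e_1,f_0),(e_2,f_0),(e_2,f)$. The remedy is to pass to the universal cover.

Let $\pi:\tilde Q\to Q$ be the universal cover, a directed tree, and let $p':\tilde Q\to T'$ and $p:\tilde Q\to D$ be $\pi$ followed by the two projections. Both are surjective on vertices, since $h$ and $h'$ take all integer values. They are surjective on edges as well: given, say, $e$ leaving $u$ in $T'$, choose $q$ with $\pi(q)=(u,v)$ and an edge $f$ leaving $v$, and lift $(e,f)$ at $q$. By construction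
$$h'(p'(q))=h(p(q))\qquad(q\in V\tilde Q).\tag{5}$$

**Step 3: the complex $W$ is $X_{m,n}$.** *This step recovers the complex from the paired trees.* Over each vertex $q$ of $\tilde Q$ put a copy of the branching line $L_{p'(q)}$ of $X'$, and over each edge $\epsilon$ a copy of the strip $S_{p'(\epsilon)}$, attached as in $X'$. The strips are copies of $S_{m',n'}\cong S_{m,n}$. Let $\pi(q)=(u,v)$. The edges leaving $q$ correspond to the pairs $(e,f)$ with $e$ leaving $u$ and $f$ leaving $v$, and the class of such an edge is $\rho^-(e)$. By Lemma 3(a) for $(m',n')$, where the gcd is $1$, each class in $\mathbb Z/n'$ is $\rho^-(e)$ for exactly one $e$ leaving $u$. There are $d$ choices of $f$, so each class occurs exactly $d$ times. The same argument with $\mathbb Z/m'$ handles entering edges. So $W$ satisfies (∗), and $W\cong X_{m,n}$ by Lemma 3(b).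

**Step 4: the group $\Gamma$.** *This step defines the lattice and its action.* Let
$$\Gamma=\{(g,\lambda,\varphi):\ g\in B,\ \lambda\in\Lambda,\ \chi'(g)=\chi(\lambda),\ \varphi\in\mathrm{Aut}(\tilde Q),\ \pi\varphi=(g,\lambda)\pi\},$$
a group under componentwise composition. By (4), the condition $\chi'(g)=\chi(\lambda)$ means that $(g,\lambda)$ maps $VQ$ to itself, and then it acts on the directed graph $Q$. By covering theory, for each such $(g,\lambda)$ and all $q_1,q_2\in V\tilde Q$ with $(g,\lambda)\pi(q_1)=\pi(q_2)$ there is a unique lift $\varphi$ with $\varphi(q_1)=q_2$. The group $\Gamma$ acts on $W$ by cellular automorphisms: the point $y$ of the copy over $q$ (or over $\epsilon$) goes to $gy$ in the copy over $\varphi(q)$ (or over $\varphi(\epsilon)$). This makes sense because $p'(\varphi(q))=g\,p'(q)$, and it respects the gluings because they are those of $X'$.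

*The action is faithful.* If $(g,\lambda,\varphi)$ acts trivially on $W$, then $g=1$, since $W\to X'$ is onto and $B$ acts faithfully on $X'$. Also $\varphi=1$, since every copy is mapped to itself. So $(1,\lambda)$ is trivial on $Q$; hence $\lambda$ is trivial on $D$, and $\lambda=1$ because $\Lambda$ acts faithfully. Thus $\Gamma\le\mathrm{Aut}(W)\cong G$.

**Step 5: stabilizers.** *This step shows that $\Gamma$ is discrete.* The vertices of $W$ are the pairs $(x,q)$ with $q\in V\tilde Q$ and $x$ a vertex of $L_{p'(q)}$. If $(g,\lambda,\varphi)$ fixes $(x,q)$, then $gx=x$, so $g=1$ because $B$ acts freely; moreover $\varphi(q)=q$ and hence $\lambda\in\Lambda_{p(q)}$. Conversely, each $\lambda\in\Lambda_{p(q)}$ has $\chi(\lambda)=0=\chi'(1)$, and $(1,\lambda)$ fixes $\pi(q)$, so it has exactly one lift fixing $q$. Hence $(1,\lambda,\varphi)\mapsto\lambda$ is an isomorphism $\Gamma_{(x,q)}\cong\Lambda_{p(q)}$, and this group is finite.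

**Step 6: orbits.** *This step matches the orbits of $\Gamma$ with those of $\Lambda$.* We claim that $(x,q)\mapsto\Lambda p(q)$ induces a bijection $\Gamma\backslash V(W)\to\Lambda\backslash VD$. It is well defined because $p(\varphi(q))=\lambda p(q)$, and onto because $p$ is. For injectivity, let $p(q_2)=\lambda p(q_1)$, with vertices $x_i$ of $L_{p'(q_i)}$. Let $g\in B$ be the element with $gx_1=x_2$. The branching lines of $X'$ are disjoint and permuted by $B$, so $gp'(q_1)=p'(q_2)$. By (4) and (5),
$$\chi'(g)=h'(p'(q_2))-h'(p'(q_1))=h(p(q_2))-h(p(q_1))=\chi(\lambda).$$
Hence $(g,\lambda)$ acts on $Q$ and $(g,\lambda)\pi(q_1)=\pi(q_2)$. The lift $\varphi$ with $\varphi(q_1)=q_2$ gives an element of $\Gamma$ taking $(x_1,q_1)$ to $(x_2,q_2)$.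

**Step 7: conclusion for Theorems A and B.** *This step assembles the pieces.* By Steps 5 and 6, $\mathrm{covol}(\Gamma)=\sum_{v\in\Lambda\backslash VD}1/|\Lambda_v|=r<\infty$, and $\Gamma$ has infinitely many vertex orbits. By Lemma 2, $\Gamma$ is a non-uniform lattice of covolume $r$. This proves the first part of Theorem B and, with Section 3, Theorem A.

Suppose now that $\Gamma_1$ and a $G$-conjugate $\Gamma_2^*$ of $\Gamma_2$ share a subgroup $\Delta$ of finite index in both. Covolume is invariant under conjugation in $G$, and by (2) we have $[\Gamma_1:\Delta]\,\mathrm{covol}(\Gamma_1)=\mathrm{covol}(\Delta)=[\Gamma_2^*:\Delta]\,\mathrm{covol}(\Gamma_2)$. So $\mathrm{covol}(\Gamma_1)/\mathrm{covol}(\Gamma_2)\in\mathbb Q$. Each class of $\mathbb R_{>0}$ modulo $\mathbb Q_{>0}^\times$ is countable, so there are uncountably many classes; choosing one lattice with covolume in each class gives uncountably many non-uniform lattices that are pairwise non-commensurable, even up to conjugation in $G$. $\blacksquare$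

Two cases to keep in mind. For $m=n=d$ the tree $T'$ is a line, so $Q\cong D$ is already a tree and $\varphi$ is determined by $(g,\lambda)$. Here $B=\mathbb Z^2$ acts on the square tiling by translations, and $g$ is determined by its shift along the branching lines and by $\chi'(g)=\chi(\lambda)$. So $\Gamma\cong\Lambda\times\mathbb Z$ acting on $D\times\mathbb R$, as in Section 1. For $(m,n)=(2,4)$ we pair $BS(1,2)$, acting over $T_{1,2}$, with the ladder group of Section 1 on $T_{2,2}$, and obtain a non-uniform lattice of covolume $2$ in $\mathrm{Aut}(X_{2,4})$.

## 7. Finite generation, finite subgroups, and compactness of the quotient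

We prove Theorem C. Let $d\ge2$, $X=X_{m,n}$, $T=T_{m,n}$, and let $\Gamma$ be a lattice in $G$. By Lemma 4, $G$ permutes lines and strips and acts on the undirected tree $T$, preserving directions if $m\ne n$. We identify vertices of $T$ with branching lines.

**Step 1: (i)⇒(ii).** *This is the standard argument for proper cocompact actions.* By Lemma 2 there is a finite set $A$ of vertices meeting every orbit; fix $x_0\in A$. Let $A'$ consist of $A$ and all vertices adjacent to $A$, and let $P=\{\gamma\in\Gamma:\gamma A'\cap A'\ne\emptyset\}$. As $A'$ and the stabilizers are finite, $P$ is finite. Given $\gamma\in\Gamma$, take an edge path $x_0=y_0,y_1,\dots,y_l=\gamma x_0$, and write $y_i=\gamma_ia_i$ with $a_i\in A$, where $\gamma_0=1$, $\gamma_l=\gamma$, $a_0=a_l=x_0$. Then $\gamma_i^{-1}y_{i+1}=\gamma_i^{-1}\gamma_{i+1}a_{i+1}$ is adjacent to $a_i$, so it lies in $A'$, and $\gamma_i^{-1}\gamma_{i+1}\in P$. Hence $\gamma$ is a product of elements of $P$.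

**Step 2: (i)⇒(iii).** *This step compares finite subgroups with vertex stabilizers.* A finite subgroup $H$ of $\Gamma$ fixes a vertex or the midpoint of an edge of $T$. So a subgroup of $H$ of index at most $2$ preserves a line $L$. Finite subgroups of $\mathrm{Aut}(L)\cong D_\infty$ have order at most $2$, so a further subgroup of index at most $2$ fixes $L$ pointwise and lies in some $\Gamma_x$. Thus $|H|\le4\max_x|\Gamma_x|$, which is finite since there are finitely many vertex orbits.

**Step 3: (iii)⇒(i).** *This step uses finite covolume.* If $|\Gamma_x|\le M$ for all $x$, then $\mathrm{covol}(\Gamma)\ge|\Gamma\backslash V(X)|/M$. As $\mathrm{covol}(\Gamma)<\infty$, there are finitely many vertex orbits, and $\Gamma$ is uniform by Lemma 2.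

It remains to prove (ii)⇒(i). A finitely generated group has a cofinite invariant subtree $T_0\subseteq T$. We shall show that if $T_0\ne T$, then the part of $X$ outside $T_0$ has infinite covolume, because the mass does not decay as one moves away from $T_0$.

**Step 4: the mass of a line.** *This step distributes the covolume over the vertices of $T$.* For a line $L$ let
$$w(L)=\sum_{x\in\Gamma_L\backslash V(L)}\frac1{|\Gamma_x|}.$$
Here $\Gamma_x\le\Gamma_L$ for $x\in L$, since $x$ lies on no other line. Then $\mathrm{covol}(\Gamma)=\sum_{L\in\Gamma\backslash VT}w(L)$, so every $w(L)$ is finite (and positive). The group $\Gamma_L$ is infinite: otherwise $V(L)$ would have infinitely many $\Gamma_L$-orbits, each contributing at least $1/|\Gamma_L|$. The kernel of $\Gamma_L\to\mathrm{Aut}(L)\cong D_\infty$ lies in some $\Gamma_x$ and is finite, so the image is infinite. Hence it contains a non-trivial translation, and $\Gamma_L\backslash V(L)$ is finite.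

**Step 5: balance across a strip.** *This step relates the masses of neighboring lines.* For a strip $S$ at $L$, let $N(L,S)=n$ if $S$ leaves $L$ and $N(L,S)=m$ if it enters $L$; let $i(L,S)$ be the size of the $\Gamma_L$-orbit of $S$ among the finitely many strips at $L$. If $S$ joins $L$ and $L'$, then
$$\frac{i(L,S)\,w(L)}{N(L,S)}=\frac{i(L',S)\,w(L')}{N(L',S)}.\tag{6}$$
To see this, let $H=\Gamma_L\cap\Gamma_{L'}$. This is the stabilizer of $S$ in $\Gamma_L$ and in $\Gamma_{L'}$, so it has index $i(L,S)$ in $\Gamma_L$ and $i(L',S)$ in $\Gamma_{L'}$. In particular $H$ is infinite, and it acts on $L$ with finite kernel, so some $\tau\in H$ acts on $L$ as a non-trivial translation. An automorphism of $S$ preserving each side permutes the vertical edges and is of the form $(x,s)\mapsto(\pm x+j/d,s)$; so, after replacing $\tau$ by $\tau^{-1}$ if necessary, $\tau$ acts on $S$ by $x\mapsto x+\delta$ with $\delta>0$. The group $H_0=\langle\tau\rangle$ has finite index in $H$, because its image has finite index in $D_\infty$ and the kernel of $H\to\mathrm{Aut}(L)$ is finite. On $L$ the vertices of $X$ have spacing $1/N(L,S)$ in the coordinate $x$ of $S$, so $H_0$ acts freely on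 $V(L)$ with $N(L,S)\delta$ orbits. By (2), applied to $H_0\le\Gamma_L$ acting on $V(L)$,
$$N(L,S)\,\delta=[\Gamma_L:H_0]\,w(L)=i(L,S)\,[H:H_0]\,w(L).$$
So the left side of (6) equals $\delta/[H:H_0]$. The same element $\tau$ translates $L'$ by the same $\delta$ in the coordinate of $S$, so by the same computation the right side equals $\delta/[H:H_0]$ too.

**Step 6: a cofinite subtree.** *This step uses finite generation.* Let $\Gamma=\langle g_1,\dots,g_k\rangle$, let $u\in VT$, let $R$ be the convex hull of $\{u,g_1u,\dots,g_ku\}$, and let $T_0=\bigcup_{\gamma\in\Gamma}\gamma R$. For each $\gamma$ and $i$, the subtrees $\gamma R$ and $\gamma g_iR$ share the vertex $\gamma g_iu$; hence, by induction on word length, $T_0$ is connected. So $T_0$ is a $\Gamma$-invariant subtree, and $\Gamma\backslash T_0$ is finite because $R$ is finite.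

**Step 7: $T_0=T$.** *This step shows that mass cannot escape.* Suppose $T_0\ne T$. Let $V_k$ be the set of vertices at distance $k$ from $T_0$. Every vertex has degree $m+n\ge4$, so $V_k\ne\emptyset$ for all $k\ge1$. Each $u\in V_k$ with $k\ge1$ has a unique neighbor in $V_{k-1}$, its *parent*; its other neighbors, its *children*, lie in $V_{k+1}$. Since $T_0$ is invariant, $\Gamma_u$ fixes the parent of $u$, so $i(u,S)=1$ for the strip $S$ toward the parent.

Let $W_k=\sum_{u\in\Gamma\backslash V_k}w(u)$. The $\Gamma$-orbits in $V_{k+1}$ whose parents lie in the orbit of $u\in V_k$ correspond to the $\Gamma_u$-orbits of children of $u$. If $c$ is a child of $u$ joined by the strip $S$, then $i(c,S)=1$, and (6) gives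
$$w(c)=i(u,S)\,w(u)\,\frac{N(c,S)}{N(u,S)}.$$
The ratio $N(c,S)/N(u,S)$ is constant on $\Gamma_u$-orbits of children: directions are preserved if $m\ne n$, and the ratio is $1$ if $m=n$. Since the orbit of $c$ has $i(u,S)$ elements, the sum of $w(c)$ over the $\Gamma_u$-orbits of children equals $w(u)$ times the sum of $N(c,S)/N(u,S)$ over *all* children. A child via a strip leaving $u$ contributes $m/n$, and a child via a strip entering $u$ contributes $n/m$. According to whether the strip to the parent enters or leaves $u$, the sum over all children is
$$n\cdot\frac mn+(m-1)\frac nm\ \ge\ m\ \ge\ 1\qquad\text{or}\qquad(n-1)\frac mn+m\cdot\frac nm\ \ge\ n\ \ge\ 1.$$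
Hence $W_{k+1}\ge W_k$ for all $k\ge1$, so $W_k\ge W_1>0$ and $\mathrm{covol}(\Gamma)\ge\sum_{k\ge1}W_k=\infty$, a contradiction. So $T_0=T$.

**Step 8: (ii)⇒(i) and the final assertions.** *This step finishes the proof.* By Steps 6 and 7, $\Gamma\backslash VT$ is finite, and by Step 4 each $\Gamma_L\backslash V(L)$ is finite. So $\Gamma\backslash V(X)$ is finite, and $\Gamma$ is uniform by Lemma 2. The three conditions are equivalent.

A non-uniform lattice is therefore never finitely generated. If a group has a torsion-free subgroup of index $k$, then every finite subgroup meets it trivially, so it injects into the set of $k$ cosets and has order at most $k$; by (iii), a non-uniform lattice is never virtually torsion-free. Finally, finite generation passes to subgroups of finite index and to groups containing a finitely generated subgroup of finite index, so it is an invariant of abstract commensurability. By (ii), a non-uniform lattice is never abstractly commensurable to a uniform one. $\blacksquare$
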